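\title{Almost refinement of partitions of measure algebras and the cofinality of the null ideal}

\begin{abstract}
For maximal antichains $A,B$ of a c.c.c.\ Boolean algebra, $B$ almost refines $A$ if all but finitely many elements of $A$ are unions of elements of $B$. We prove in ZFC that for the random algebra the dominating number of this relation equals $\mathrm{cof}(\mathcal N)$, the cofinality of the null ideal, and that the relation is Tukey equivalent to inclusion of null sets. We then compute the dominating and bounding numbers of almost refinement for every complete Boolean algebra carrying a strictly positive $\sigma$-additive probability measure.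
\end{abstract}

\section{Introduction}

Let $\mathbb B$ be a Boolean algebra with the countable chain condition (c.c.c.): every antichain, that is, every set of pairwise disjoint nonzero elements, is countable. A \emph{partition} of $\mathbb B$ is a maximal antichain, its elements are its \emph{blocks}, and $\mathrm{Part}(\mathbb B)$ is the set of all partitions. For $B\in\mathrm{Part}(\mathbb B)$, an element $a$ is a \emph{union of blocks of $B$} if every $b\in B$ with $b\wedge a\ne\mathbf 0$ satisfies $b\le a$. For partitions $A,B$ we say that $B$ \emph{refines} $A$, written $A\le B$, if every $a\in A$ is a union of blocks of $B$, and that $B$ \emph{almost refines} $A$, written $A\le^*B$, if all but finitely many $a\in A$ are. This is the analogue of Matet's almost refinement of partitions of $\omega$. Put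
\[
\mathbf{Part}(\mathbb B)=\langle\mathrm{Part}(\mathbb B),\le,\mathrm{Part}(\mathbb B)\rangle,\qquad \mathbf{Part}^*(\mathbb B)=\langle\mathrm{Part}(\mathbb B),\le^*,\mathrm{Part}(\mathbb B)\rangle .
\]
The dominating number $\mathfrak d(\mathbf{Part}^*(\mathbb B))$ is the least size of a family $\mathcal D\subseteq\mathrm{Part}(\mathbb B)$ such that every partition is almost refined by a member of $\mathcal D$; the number $\mathfrak d(\mathbf{Part}(\mathbb B))$ is defined in the same way with $\le$. Both measure how far $\mathbb B$ is from having a finest partition. If every nonzero element lies above an atom, then the atoms form a partition that refines all others, and both numbers are $1$.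

Let $\mu$ be the product measure on ${}^\omega2$, let $\mathcal N$ be the ideal of null sets and $\mathcal M$ the ideal of meager sets. The cofinality $\mathrm{cof}(\mathcal N)$ is the least size of a family of null sets such that every null set is contained in one of them, and the additivity $\mathrm{add}(\mathcal N)$ is the least size of a family of null sets whose union is not null. The \emph{random algebra} $\mathbb B_\omega=\mathcal B({}^\omega2)/\mathcal N$ and the \emph{Cohen algebra} $\mathbb C_\omega=\mathcal B({}^\omega2)/\mathcal M$ are the quotients of the Borel $\sigma$-algebra. It is known that $\mathfrak d(\mathbf{Part}^*(\mathbb C_\omega))=\mathrm{cof}(\mathcal M)$, and that $\langle\mathcal N,\subseteq,\mathcal N\rangle$ is Tukey reducible to $\mathbf{Part}^*(\mathbb B_\omega)$, so that $\mathrm{cof}(\mathcal N)\le\mathfrak d(\mathbf{Part}^*(\mathbb B_\omega))$. The question that we answer, posed by Brendle, Hru\v{s}\'ak and Parente~\cite{BHP}, is whether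
\[
\mathrm{cof}(\mathcal N)=\mathfrak d(\mathbf{Part}^*(\mathbb B_\omega)).
\]
It does hold in ZFC. Tukey equivalence $\equiv_{\mathrm T}$ and the bounding number $\mathfrak b$ are recalled in Section~\ref{sec:prelim}.

\begin{theorem}\label{thm:random}
$\mathfrak d(\mathbf{Part}^*(\mathbb B_\omega))=\mathfrak d(\mathbf{Part}(\mathbb B_\omega))=\mathrm{cof}(\mathcal N)$. Moreover $\mathbf{Part}^*(\mathbb B_\omega)\equiv_{\mathrm T}\langle\mathcal N,\subseteq,\mathcal N\rangle$, so also $\mathfrak b(\mathbf{Part}^*(\mathbb B_\omega))=\mathrm{add}(\mathcal N)$.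
\end{theorem}

Null sets appear for a simple reason. If $A=\{a_n:n\in\omega\}$ is an infinite partition of $\mathbb B_\omega$, the tails $\bigvee_{m\ge n}a_m$ decrease and their measures tend to $0$, like the covers that witness that a set is null; and if $A\le^*B$, then each block of $B$ is disjoint from some tail. This, together with the formula for the Cohen algebra, suggests the answer $\mathrm{cof}(\mathcal N)$.

The upper bound is less evident, because $B$ has to respect the blocks of $A$ exactly, and these are arbitrary Borel sets. In $\mathbb C_\omega$ every nonzero element lies above a nonempty clopen set, so every partition is refined by one whose blocks come from a fixed countable set. In $\mathbb B_\omega$ no countable set $\{b_n:n\in\omega\}$ of nonzero elements is dense in this sense: choose $\mathbf 0\ne c_n\le b_n$ with $\mu(c_n)\le2^{-n-2}$; then $-\bigvee_nc_n$ is nonzero and lies above no $b_n$. The clopen sets are dense in $\mathbb B_\omega$ only in the metric $\mu(a\triangle b)$, and the proof has to turn approximation in measure into exact refinement. It does so by cutting the space into countably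 many layers and using, on the $m$-th layer, the $m$-th approximations. Section~\ref{sec:layers} shows the layers in the simplest case, Section~\ref{sec:upper} proves the upper bound, and Section~\ref{sec:lower} reproves the known lower bound, so that the proof is self-contained modulo Bartoszy\'nski's characterization of $\mathcal N$ by slaloms.

By Maharam's theorem every measure algebra is built from atoms and the algebras of the spaces ${}^\lambda2$. A partition mentions only countably many coordinates, and this contributes a second term, the cofinality of the set $[\kappa]^{\le\omega}$ of countable subsets of $\kappa$ under inclusion. Maharam types are recalled in Section~\ref{sec:general}.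

\begin{theorem}\label{thm:general}
Let $\mathbb A$ be a complete Boolean algebra carrying a strictly positive $\sigma$-additive probability measure. If $\mathbb A$ is purely atomic, then $\mathfrak d(\mathbf{Part}^*(\mathbb A))=\mathfrak d(\mathbf{Part}(\mathbb A))=1$. Otherwise, let $\kappa\ge\omega$ be the supremum of the Maharam types of its atomless homogeneous components. Then
\[
\mathfrak d(\mathbf{Part}^*(\mathbb A))=\mathfrak d(\mathbf{Part}(\mathbb A))=\max\{\mathrm{cof}(\mathcal N),\ \mathrm{cof}([\kappa]^{\le\omega},\subseteq)\},
\]
and $\mathfrak b(\mathbf{Part}^*(\mathbb A))$ equals $\mathrm{add}(\mathcal N)$ if $\kappa=\omega$ and $\omega_1$ if $\kappa>\omega$. If $\kappa=\omega$, then $\mathbf{Part}^*(\mathbb A)\equiv_{\mathrm T}\langle\mathcal N,\subseteq,\mathcal N\rangle$.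
\end{theorem}

\section{Blocks, Tukey reductions and slaloms}\label{sec:prelim}

\subsection{Unions of blocks}
From now on all Boolean algebras are complete. We use the distributive law $b\wedge\bigvee H=\bigvee_{c\in H}(b\wedge c)$, by which an element that meets $\bigvee H$ meets a member of $H$, and the fact that an antichain is maximal if and only if its supremum is $\mathbf 1$.

\begin{lemma}\label{lem:blocks}
Let $A,B$ be partitions of a complete c.c.c.\ Boolean algebra.
\begin{enumerate}
\item[(a)] An element $a$ is a union of blocks of $B$ if and only if $a=\bigvee\{b\in B:b\le a\}$.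
\item[(b)] The unions of blocks of $B$ are closed under complements, suprema and infima.
\item[(c)] $A\le B$ if and only if every block of $B$ lies below a block of $A$.
\item[(d)] If $A\le^*B$, then every block of $B$ meets only finitely many blocks of $A$.
\item[(e)] If $F\subseteq A$ is finite and every block of $B$ lies below a block of $A$ or below $\bigvee F$, then $A\le^*B$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If every block lies below $a$ or is disjoint from $a$, then $a=\bigvee_{b\in B}(a\wedge b)=\bigvee\{b\in B:b\le a\}$. Conversely, if this equation holds and $b'\in B$ meets $a$, then $b'$ meets a block $b\le a$, so $b'=b$.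

(b) The condition ``each block lies below $a$ or below $-a$'' is symmetric in $a$ and $-a$. A block that meets $\bigvee H$ meets some $c\in H$, hence lies below $c$. Infima follow by De Morgan's law.

(c) Every block $b$ of $B$ meets some $a\in A$, and $A\le B$ gives $b\le a$. Conversely, if $b$ meets $a\in A$ and $b\le a'\in A$, then $a\wedge a'\ne\mathbf 0$, so $a=a'$.

(d) Let $F\subseteq A$ be finite such that every $a\in A\setminus F$ is a union of blocks of $B$. A block that meets some $a\in A\setminus F$ lies below $a$ and meets no other member of $A$.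

(e) Let $a\in A\setminus F$ and let $b\in B$ meet $a$. Then $b\not\le\bigvee F$, so $b\le a'$ for some $a'\in A$, and $a'=a$.
\end{proof}

Every finite partition is almost refined by every partition, so $\le^*$ only sees infinite ones. Also, $A\le^*B$ is not the statement that all but finitely many blocks of $B$ lie below blocks of $A$: the partition $B=\{\mathbf 1\}$ has this property, but by (d) it almost refines no infinite $A$. The exceptional blocks of $B$ have to stay inside finitely many blocks of $A$, as in (e).

A \emph{measure algebra} is a complete Boolean algebra $\mathbb A$ with a function $\mu:\mathbb A\to[0,1]$ such that $\mu(\mathbf 1)=1$, $\mu(a)>0$ for $a\ne\mathbf 0$, and $\mu(\bigvee_na_n)=\sum_n\mu(a_n)$ for pairwise disjoint $a_n$. It is c.c.c., since an antichain has at most $n$ elements of measure $\ge1/n$. Every supremum $\bigvee H$ is the supremum of a countable $H_0\subseteq H$: choose $H_0$ countable with $\mu(\bigvee H_0)$ maximal; then $\mu(c-\bigvee H_0)=0$ for all $c\in H$. The random algebra is a measure algebra. We write $[E]$ for the class of a Borel set $E$, so that $\bigvee_n[E_n]=[\bigcup_nE_n]$,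 and $C(s)=\{x\in{}^\omega2:s\subseteq x\}$ for the cylinder of a finite binary string $s$.

\subsection{Tukey reductions}
A \emph{relational system} is a triple $\langle X,R,Y\rangle$ with $R\subseteq X\times Y$. Its dominating number $\mathfrak d$ is the least size of a set $D\subseteq Y$ such that for every $x\in X$ there is $y\in D$ with $x\,R\,y$. Its bounding number $\mathfrak b$ is the least size of an \emph{unbounded} set $U\subseteq X$, that is, one for which no $y\in Y$ satisfies $x\,R\,y$ for all $x\in U$. For $\langle\mathcal N,\subseteq,\mathcal N\rangle$ these are $\mathrm{cof}(\mathcal N)$ and $\mathrm{add}(\mathcal N)$. Both are uncountable, because countable unions of null sets are null and singletons are null.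

We write $\langle X,R,Y\rangle\le_{\mathrm T}\langle X',R',Y'\rangle$ if there are $\varphi:X\to X'$ and $\psi:Y'\to Y$ with
\[
\varphi(x)\,R'\,y'\ \Longrightarrow\ x\,R\,\psi(y')\qquad(x\in X,\ y'\in Y'),
\]
and $\equiv_{\mathrm T}$ if reductions exist in both directions. Reductions compose. The map $\psi$ sends dominating sets to dominating sets and $\varphi$ sends unbounded sets to unbounded sets, so a reduction gives $\mathfrak d(X,R,Y)\le\mathfrak d(X',R',Y')$ and $\mathfrak b(X,R,Y)\ge\mathfrak b(X',R',Y')$. Since $A\le B$ implies $A\le^*B$, we have $\mathfrak d(\mathbf{Part}^*(\mathbb B))\le\mathfrak d(\mathbf{Part}(\mathbb B))$.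

\subsection{Slaloms}
Let $h:\omega\to\omega$ with $h(n)\to\infty$. An \emph{$h$-slalom} is a function $S:\omega\to[\omega]^{<\omega}$ with $|S(n)|\le h(n)$ for all $n$, and $\mathcal S_h$ is the set of $h$-slaloms. For $f\in{}^\omega\omega$ write $f\in^*S$ if $f(n)\in S(n)$ for all but finitely many $n$, and let $\mathbf{Lc}_h=\langle{}^\omega\omega,\in^*,\mathcal S_h\rangle$. A slalom offers a short list of candidates for each value $f(n)$, without saying which candidate is right.

\begin{theorem}[Bartoszy\'nski]\label{thm:bart}
$\langle\mathcal N,\subseteq,\mathcal N\rangle\equiv_{\mathrm T}\mathbf{Lc}_h$. In particular $\mathfrak d(\mathbf{Lc}_h)=\mathrm{cof}(\mathcal N)$ and $\mathfrak b(\mathbf{Lc}_h)=\mathrm{add}(\mathcal N)$.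
\end{theorem}

See \cite{Ba} and \cite[Theorem~2.3.9]{BJ}, and \cite[\S522]{Fr} for the Tukey form. We shall use two different functions $h$. The choice of $h$ is irrelevant.

\begin{lemma}\label{lem:h}
If $h,h'\to\infty$, then $\mathbf{Lc}_h\equiv_{\mathrm T}\mathbf{Lc}_{h'}$.
\end{lemma}

\begin{proof}
By symmetry it suffices to show $\mathbf{Lc}_h\le_{\mathrm T}\mathbf{Lc}_{h'}$. Pick $n_0<n_1<\cdots$ with $h(n)\ge h'(k)$ for all $n\ge n_k$, put $I_k=[n_k,n_{k+1})$, and identify the countably infinite set ${}^{I_k}\omega$ with $\omega$. Let $\varphi(f)(k)=f{\upharpoonright}I_k$. For $S'\in\mathcal S_{h'}$ let $\psi(S')(n)=\{s(n):s\in S'(k)\}$ for $n\in I_k$, and $\psi(S')(n)=\emptyset$ for $n<n_0$. For $n\in I_k$ this set has at most $h'(k)\le h(n)$ elements, and it contains $f(n)$ if $f{\upharpoonright}I_k\in S'(k)$.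
\end{proof}

\section{Layers: bounding countably many partitions}\label{sec:layers}

Finitely many partitions $A_0,\dots,A_m$ have a common refinement, the set of nonzero meets $a_0\wedge\dots\wedge a_m$ with $a_k\in A_k$. Countably many need not have one.

\begin{example}\label{ex:digits}
In $\mathbb B_\omega$ let $A_k$ consist of the classes of $\{x:x(k)=0\}$ and $\{x:x(k)=1\}$. A block of a common refinement of all $A_k$ would lie below a cylinder of length $k$ for every $k$, so it would have measure $0$. Hence $\mathfrak b(\mathbf{Part}(\mathbb B_\omega))=\omega<\mathrm{add}(\mathcal N)$, and $\mathbf{Part}(\mathbb B_\omega)\not\le_{\mathrm T}\langle\mathcal N,\subseteq,\mathcal N\rangle$. This is why the Tukey equivalence in Theorem~\ref{thm:random} is stated for $\le^*$ only.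
\end{example}

For $\le^*$ the situation is different. We may give up finitely many blocks of each $A_k$, and finitely many blocks can carry almost all of the measure. So we start to respect $A_k$ only outside a large region that is covered by finitely many of its blocks.

\begin{lemma}\label{lem:countable}
In a measure algebra $\mathbb A$, for every sequence $A_0,A_1,\dots$ of partitions there is a partition $B$ with $A_k\le^*B$ for all $k$.
\end{lemma}

\begin{proof}
Since $\sum_{a\in A_k}\mu(a)=1$, there is a finite $F_k\subseteq A_k$ with $\mu(\bigvee F_k)>1-2^{-k}$. Put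
\[
v_m=\bigwedge_{k\ge m}\bigvee F_k\quad(m\in\omega),\qquad v_{-1}=\mathbf 0 .
\]
The $v_m$ increase and $\mu(-v_m)\le\sum_{k\ge m}2^{-k}\to0$, so the \emph{layers} $v_m-v_{m-1}$ are pairwise disjoint with supremum $\mathbf 1$. On the $m$-th layer use the common refinement of $A_0,\dots,A_m$: let $B$ be the set of nonzero elements $(v_m-v_{m-1})\wedge a_0\wedge\dots\wedge a_m$ with $m\in\omega$ and $a_k\in A_k$. This is a partition. Fix $k$. A block of $B$ from a \emph{late} layer $m\ge k$ lies below a block of $A_k$. A block from an \emph{early} layer $m<k$ lies below $v_m\le\bigvee F_k$. Lemma~\ref{lem:blocks}(e) gives $A_k\le^*B$.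
\end{proof}

The upper bound has the same shape: late layers refine the given partition, and early layers lie inside finitely many of its blocks. What changes is that $B$ must be built without seeing the partitions that it is to bound.

\section{From slaloms to partitions}\label{sec:upper}

In this section $h(n)=n+1$. We prove $\mathbf{Part}^*(\mathbb B_\omega)\le_{\mathrm T}\mathbf{Lc}_h$. So we must code each partition $A$ by a function $\varphi_A\in{}^\omega\omega$, and build from each slalom $S$ a partition that almost refines $A$ whenever $\varphi_A\in^*S$.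

\subsection{Partitions as functions}
Let $A\in\mathrm{Part}(\mathbb B_\omega)$ and enumerate $A=\{a_j:j<|A|\}$ without repetition, where $|A|\le\omega$. Choose Borel representatives, remove from each the union of the earlier ones, and add to the first the null set that is left uncovered. This gives a Borel function $f_A:{}^\omega2\to\omega$ with $[f_A^{-1}(j)]=a_j$ for $j<|A|$ and $f_A^{-1}(j)=\emptyset$ for $j\ge|A|$. A nonzero $[E]$ lies below a block of $A$ if and only if $f_A$ is almost everywhere (a.e.) constant on $E$.

For Borel $f,g:{}^\omega2\to\omega$ let $d(f,g)=\mu\{f\ne g\}$. The triangle inequality holds because $\{f\ne g\}\subseteq\{f\ne g'\}\cup\{g'\ne g\}$. Let $Q$ be the set of continuous functions ${}^\omega2\to\omega$. By compactness each $q\in Q$ has finite range and clopen fibers, and there are countably many clopen sets, so $Q$ is countably infinite. We fix a bijection and identify $Q$ with $\omega$; thus a slalom $S$ has values $S(n)\subseteq Q$.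

\begin{lemma}\label{lem:density}
For every Borel $f:{}^\omega2\to\omega$ and $\varepsilon>0$ there is $q\in Q$ with $d(f,q)<\varepsilon$.
\end{lemma}

\begin{proof}
Take $N\ge1$ with $\mu\{f\ge N\}<\varepsilon/2$. Every Borel set is approximated in measure by clopen sets, so there are clopen $V_j$ with $\mu(V_j\triangle f^{-1}(j))<\varepsilon/2N$ for $j<N$. Let $q(x)$ be the least $j<N$ with $x\in V_j$, and $0$ if there is none; $q$ is continuous. If $f(x)<N$ and $x\notin\bigcup_{j<N}(V_j\triangle f^{-1}(j))$, then $x\in V_j$ exactly for $j=f(x)$, so $q(x)=f(x)$. The remaining points have measure less than $\varepsilon/2+N\cdot\varepsilon/2N=\varepsilon$.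
\end{proof}

Let $\varphi_A(n)$ be the least $q\in Q$, in the fixed enumeration, with $d(f_A,q)<4^{-n}$.

\subsection{The partition of a slalom}
Write $f_n=\varphi_A(n)$ and suppose that $f_n\in S(n)$ for almost all $n$. We imitate Lemma~\ref{lem:countable}. We do not know which member of $S(m)$ is $f_m$, so on the $m$-th layer we cut along all of them. The pieces will lie below blocks of $A$ if $f_m=f_A$ a.e.\ on the layer. So the $m$-th layer should avoid $\{f_m\ne f_A\}$, a small set that cannot be read off from $S$. Here is the way out. By the Borel--Cantelli lemma, $f_n(x)=f_A(x)$ for almost all $n$, for a.e.\ $x$, and therefore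
\[
\{f_m\ne f_A\}\subseteq\bigcup_{n\ge m}\{f_n\ne f_{n+1}\}\quad\text{up to a null set}.
\]
The right side mentions only candidates from $S$. We still do not know which ones, so we remove $\{q\ne r\}$ for every pair $(q,r)\in S(n)\times S(n+1)$ that could be $(f_n,f_{n+1})$. Such a pair has small distance, a condition that can be tested without knowing $A$, and there are few pairs.

Let $S\in\mathcal S_h$. Put
\[
D_n=\bigcup\big\{\{q\ne r\}:q\in S(n),\ r\in S(n+1),\ d(q,r)<2\cdot4^{-n}\big\},\qquad E_m={}^\omega2\setminus\bigcup_{n\ge m}D_n .
\]
The sets $E_m$ are Borel and increase. Since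
\[
\mu(D_n)\le(n+1)(n+2)\cdot2\cdot4^{-n}
\]
is summable, $\mu(E_m)\to1$. This is the only place where the bound $|S(n)|\le n+1$ is used.

For a Borel set $E$ and a finite $R\subseteq Q$ let $E/R$ be the set of classes of the equivalence relation ``$q(x)=q(y)$ for all $q\in R$'' on $E$. It is a finite partition of $E$ into Borel sets. For $k\in\omega$ let $B_{S,k}$ be the set of nonzero $[P]$ with
\[
P\in E_k/S(k)\qquad\text{or}\qquad P\in(E_m\setminus E_{m-1})/S(m)\ \text{ for some }m>k;
\]
we say that $P$ has \emph{level} $k$, respectively $m$. These sets $P$ partition $\bigcup_mE_m$, which has measure $1$, so $B_{S,k}\in\mathrm{Part}(\mathbb B_\omega)$. A piece of level $m$ is a subset of $E_m$ on which every $q\in S(m)$ is constant. Let $B_S=B_{S,0}$.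

\begin{example}\label{ex:two}
Let $A=\{[C(0^j1)]:j\in\omega\}$ and $A'=\{[C(1^j0)]:j\in\omega\}$, given by the position $f(x)$ of the first $1$ and the position $f'(x)$ of the first $0$ in $x$. The truncations $f_n=\min(f,2n)$ and $f'_n=\min(f',2n)$ are continuous, and $d(f,f_n)=\mu(C(0^{2n+1}))=2^{-2n-1}<4^{-n}$, with the same value for $f'$. Let $S(n)=\{f_n,f'_n\}$; this is an $h$-slalom because $f_0=f'_0=0$. We have $\{f_n\ne f_{n+1}\}=C(0^{2n+1})$ and $\{f'_n\ne f'_{n+1}\}=C(1^{2n+1})$. For $n\ge1$ the functions of a mixed pair $(f_n,f'_{n+1})$ or $(f'_n,f_{n+1})$ differ everywhere, since at each point exactly one of them vanishes; so these pairs have distance $1$ and are not used. Hence $D_n=C(0^{2n+1})\cup C(1^{2n+1})$ for all $n$, these sets decrease, $E_m$ is the complement of $D_m$, and $E_0=\emptyset$. For $m\ge1$ the layer $E_m\setminus E_{m-1}$ is the union of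
\[
C(0^{2m-1}1),\quad C(0^{2m}1),\quad C(1^{2m-1}0),\quad C(1^{2m}0),
\]
on which $(f_m,f'_m)$ takes the values $(2m-1,0)$, $(2m,0)$, $(0,2m-1)$, $(0,2m)$. So $B_S=\{[C(0^j1)],[C(1^j0)]:j\ge1\}$ is the common refinement of $A$ and $A'$. Without the condition $d(q,r)<2\cdot4^{-n}$ the mixed pairs would make every $D_n$ the whole space.
\end{example}

\begin{proposition}\label{prop:key}
Let $A\in\mathrm{Part}(\mathbb B_\omega)$, $S\in\mathcal S_h$ and $k\in\omega$. Suppose that for each $n\ge k$ there is $f_n\in S(n)$ with $d(f_A,f_n)<4^{-n}$. Then $A\le^*B_S$ and $A\le B_{S,k}$.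
\end{proposition}

\begin{proof}
For $n\ge k$ we have $d(f_n,f_{n+1})<4^{-n}+4^{-n-1}<2\cdot4^{-n}$, so $\{f_n\ne f_{n+1}\}\subseteq D_n$. Thus if $m\ge k$ and $x\in E_m$, then $f_n(x)=f_m(x)$ for all $n\ge m$. Since $\sum_{n\ge k}d(f_A,f_n)<\infty$, for a.e.\ $x$ we have $f_n(x)=f_A(x)$ for all large $n$. Together,
\begin{equation}\label{eq:star}
f_A=f_m\ \text{ a.e.\ on }E_m,\quad\text{for every }m\ge k .
\end{equation}

\emph{Late layers.} Let $P$ be a non-null piece of level $m\ge k$. Then $f_m\in S(m)$ is constant on $P\subseteq E_m$, so by \eqref{eq:star} $f_A$ is a.e.\ constant on $P$, and $[P]$ lies below a block of $A$. All pieces of $B_{S,k}$ have level $\ge k$, so $A\le B_{S,k}$ by Lemma~\ref{lem:blocks}(c).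

\emph{Early layers.} Let $P$ be a piece of $B_S$ of level $m<k$. Nothing relates $S(m)$ to $A$, but $P\subseteq E_m\subseteq E_k$, and on $E_k$ we have $f_A=f_k$ a.e. So $[P]\le\bigvee F$, where $F=\{a_j:j<|A|,\ j\in\mathrm{ran}(f_k)\}$. The set $F$ is finite because the continuous function $f_k$ has finite range. Lemma~\ref{lem:blocks}(e) gives $A\le^*B_S$.
\end{proof}

\begin{corollary}\label{cor:upper}
$\mathbf{Part}^*(\mathbb B_\omega)\le_{\mathrm T}\mathbf{Lc}_h$ and $\mathfrak d(\mathbf{Part}(\mathbb B_\omega))\le\mathrm{cof}(\mathcal N)$.
\end{corollary}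

\begin{proof}
If $\varphi_A(n)\in S(n)$ for all $n\ge k$, Proposition~\ref{prop:key} applies with $f_n=\varphi_A(n)$. So $A\mapsto\varphi_A$ and $S\mapsto B_S$ form a Tukey reduction. By Theorem~\ref{thm:bart} there is a dominating family $\mathcal F\subseteq\mathcal S_h$ for $\mathbf{Lc}_h$ of size $\mathrm{cof}(\mathcal N)$. Then $\{B_{S,k}:S\in\mathcal F,\ k\in\omega\}$ is dominating for $\le$ and has size at most $\mathrm{cof}(\mathcal N)\cdot\omega=\mathrm{cof}(\mathcal N)$.
\end{proof}

Full refinement requires knowing $k$. Guessing $k$ costs only a factor $\omega$ in the dominating number, but the map $\psi$ of a Tukey reduction has to commit to one partition for each slalom, in agreement with Example~\ref{ex:digits}.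

\section{From partitions to slaloms}\label{sec:lower}

Now we must code $f\in{}^\omega\omega$ by a partition $A_f$ and extract from each partition $B$ a slalom that captures $f$ whenever $A_f\le^*B$. One block $b$ of $B$ suffices. By Lemma~\ref{lem:blocks}(d), $b$ is disjoint from a tail of $A_f$. On the other hand, a set that is disjoint from $k$ independent sets of measure $\varepsilon$ has measure at most $(1-\varepsilon)^k$, so $b$ avoids only a few members of an independent family. We let the value $f(m)=i$ be represented by a member $c_{m,i}$ of such a family and arrange that the tails of $A_f$ contain the sets $c_{m,f(m)}$.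

\begin{proposition}\label{prop:lower}
$\mathbf{Lc}_h\le_{\mathrm T}\mathbf{Part}^*(\mathbb B_\omega)$ for $h(m)=2^{m+1}$.
\end{proposition}

\begin{proof}
Put $\varepsilon_m=2^{-m-1}$. Fix pairwise disjoint sets $J_{m,i}\subseteq\omega$ $(m,i\in\omega)$ with $|J_{m,i}|=m+1$, and let $c_{m,i}=\{x:x(j)=0\text{ for all }j\in J_{m,i}\}$. These clopen sets depend on disjoint sets of coordinates, so they are mutually independent, and $\mu(c_{m,i})=\varepsilon_m$.

\emph{The partition $A_f$.} Given $f\in{}^\omega\omega$, put
\[
U_m=c_{m,f(m)},\qquad G_n=\bigcup_{m\ge n}U_m,\qquad a_n=[U_n\setminus G_{n+1}].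
\]
Thus $a_n$ is the set of points for which $n$ is the \emph{last} index with $x\in U_n$. We have $\mu(G_n)\le\sum_{m\ge n}\varepsilon_m=2^{-n}$. The sets $U_n$ and $G_{n+1}$ are independent, so $\mu(a_n)=\varepsilon_n(1-\mu(G_{n+1}))>0$ and $\mu(-[G_0])=(1-\varepsilon_0)(1-\mu(G_1))\ge1/4$. The $a_n$ are pairwise disjoint. The set $\bigcap_nG_n$ of points in infinitely many $U_m$ is null, and every other point of $G_n$ has a last index $m\ge n$. Hence
\[
\bigvee_{m\ge n}a_m=[G_n].
\]
In particular $A_f=\{a_n:n\in\omega\}\cup\{-[G_0]\}$ is a partition. Disjointifying by the \emph{first} index instead would produce tails that need not contain $U_m$.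

\emph{The slalom $S_B$.} Given $B\in\mathrm{Part}(\mathbb B_\omega)$, fix a block $b\in B$ and let $T(m)=\{i\in\omega:b\wedge[c_{m,i}]=\mathbf 0\}$. If $K$ is a finite set of pairs $(m,i)$ with $i\in T(m)$, then $b$ lies below the complements of all $[c_{m,i}]$, $(m,i)\in K$, and independence gives
\[
\mu(b)\le\prod_{(m,i)\in K}(1-\varepsilon_m)\le\exp\Big(-\sum_{(m,i)\in K}\varepsilon_m\Big).
\]
Since $\mu(b)>0$ and $K$ is arbitrary, $\sum_m|T(m)|\,\varepsilon_m\le\ln(1/\mu(b))<\infty$. So $|T(m)|\,\varepsilon_m\le1$, that is, $|T(m)|\le2^{m+1}$, for almost all $m$. Let $S_B(m)=T(m)$ if $|T(m)|\le2^{m+1}$ and $S_B(m)=\emptyset$ otherwise. Then $S_B\in\mathcal S_h$.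

\emph{The implication.} Suppose $A_f\le^*B$. By Lemma~\ref{lem:blocks}(d) there is $n$ with $b\wedge a_m=\mathbf 0$ for all $m\ge n$, so $b\wedge[G_n]=\mathbf 0$. For $m\ge n$ we have $c_{m,f(m)}\subseteq G_n$, hence $f(m)\in T(m)$. Since $S_B(m)=T(m)$ for almost all $m$, we get $f\in^*S_B$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:random}]
Let $h_1(n)=n+1$ and $h_2(n)=2^{n+1}$. By Theorem~\ref{thm:bart}, Proposition~\ref{prop:lower} and Corollary~\ref{cor:upper},
\[
\langle\mathcal N,\subseteq,\mathcal N\rangle\equiv_{\mathrm T}\mathbf{Lc}_{h_2}\le_{\mathrm T}\mathbf{Part}^*(\mathbb B_\omega)\le_{\mathrm T}\mathbf{Lc}_{h_1}\equiv_{\mathrm T}\langle\mathcal N,\subseteq,\mathcal N\rangle .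
\]
This gives the Tukey equivalence and the values of $\mathfrak d$ and $\mathfrak b$ for $\mathbf{Part}^*(\mathbb B_\omega)$. Finally $\mathrm{cof}(\mathcal N)=\mathfrak d(\mathbf{Part}^*(\mathbb B_\omega))\le\mathfrak d(\mathbf{Part}(\mathbb B_\omega))\le\mathrm{cof}(\mathcal N)$ by Corollary~\ref{cor:upper}.
\end{proof}

\section{Arbitrary measure algebras}\label{sec:general}

A non-atomic measure algebra contains a copy of $\mathbb B_\omega$ below some element, and it is a union of subalgebras that embed into $\mathbb B_\omega$. To use this we first transfer Tukey reductions along subalgebras.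

\subsection{Subalgebras and relative algebras}
A subalgebra $\mathbb C$ of a complete algebra $\mathbb A$ is a \emph{regular complete subalgebra} if the supremum in $\mathbb A$ of every subset of $\mathbb C$ belongs to $\mathbb C$. Then a partition of $\mathbb C$ has supremum $\mathbf 1$ in $\mathbb A$, so $\mathrm{Part}(\mathbb C)$ is the set of partitions of $\mathbb A$ contained in $\mathbb C$, and on it $\le$ and $\le^*$ have the same meaning in both algebras. For $e\ne\mathbf 0$ the relative algebra $\mathbb A{\upharpoonright}e$ is $\{a:a\le e\}$ with unit $e$.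

A partition $B$ of $\mathbb A$ need not have any block in $\mathbb C$. We replace it by the finest partition of $\mathbb C$ that $B$ refines.

\begin{lemma}\label{lem:sub}
Let $\mathbb C$ be a regular complete subalgebra of a complete c.c.c.\ algebra $\mathbb A$. Then $\mathbf{Part}^*(\mathbb C)\le_{\mathrm T}\mathbf{Part}^*(\mathbb A)$ and $\mathbf{Part}(\mathbb C)\le_{\mathrm T}\mathbf{Part}(\mathbb A)$.
\end{lemma}

\begin{proof}
Let $\varphi$ be the inclusion. For $B\in\mathrm{Part}(\mathbb A)$ let $\mathbb C_B$ be the set of $c\in\mathbb C$ that are unions of blocks of $B$. By Lemma~\ref{lem:blocks}(b) and the hypothesis on $\mathbb C$, the set $\mathbb C_B$ is closed under complements and infima. For $b\in B$ let $c_b=\bigwedge\{c\in\mathbb C_B:b\le c\}\in\mathbb C_B$; then $c_b\ge b$. If $c\in\mathbb C_B$, then $b\le c$ or $b\le-c$, and therefore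
\begin{equation}\label{eq:atom}
c_b\le c\quad\text{or}\quad c_b\le-c .
\end{equation}
Applying \eqref{eq:atom} to $c_b$ and $c_{b'}$ in both orders shows that they are equal or disjoint. Also $\bigvee_bc_b\ge\bigvee B=\mathbf 1$. So $\psi(B)=\{c_b:b\in B\}$ is a partition of $\mathbb C$, and by \eqref{eq:atom} every $c\in\mathbb C$ that is a union of blocks of $B$ is a union of blocks of $\psi(B)$. Hence for $A\in\mathrm{Part}(\mathbb C)$, $A\le^*B$ implies $A\le^*\psi(B)$, and $A\le B$ implies $A\le\psi(B)$.
\end{proof}

\begin{lemma}\label{lem:rel}
If $\mathbb A$ is complete and c.c.c.\ and $\mathbf 0\ne e\in\mathbb A$, then $\mathbf{Part}^*(\mathbb A{\upharpoonright}e)\le_{\mathrm T}\mathbf{Part}^*(\mathbb A)$.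
\end{lemma}

\begin{proof}
Let $\varphi(A)=A\cup(\{-e\}\setminus\{\mathbf 0\})$ and $\psi(B)=\{b\wedge e:b\in B\}\setminus\{\mathbf 0\}$. If $a\le e$ is a union of blocks of $B$ and $b\wedge e$ meets $a$, then $b\le a$, so $b\wedge e\le a$. Thus $a$ is a union of blocks of $\psi(B)$.
\end{proof}

\subsection{Maharam's theorem and coordinates}
For an infinite cardinal $\lambda$ let $\mathbb B_\lambda$ be the measure algebra of ${}^\lambda2$: the $\sigma$-algebra generated by the sets $\{x:x(\alpha)=1\}$, $\alpha<\lambda$, modulo the null sets of the product measure. A set $E\subseteq{}^\lambda2$ is \emph{determined by} $Y\subseteq\lambda$ if membership of $x$ in $E$ depends only on $x{\upharpoonright}Y$. Every measurable set is determined by a countable $Y$, since such sets form a $\sigma$-algebra containing the generators. Let $\mathbb B_\lambda(Y)$ be the set of elements with a representative determined by $Y$. We need three facts.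
\begin{enumerate}
\item[(M1)] $\mathbb B_\lambda(Y)$ is a regular complete subalgebra: it is closed under complements and countable suprema, and every supremum is a countable one.
\item[(M2)] If $Y$ is countably infinite, then $\mathbb B_\lambda(Y)\cong\mathbb B_\omega$. Indeed, taking preimages under the measure-preserving map $x\mapsto x{\upharpoonright}Y$ embeds the measure algebra of ${}^Y2$ into $\mathbb B_\lambda(Y)$, and a measurable $E$ determined by $Y$ is the preimage of the measurable set of those $y\in{}^Y2$ whose extension by zeros lies in $E$.
\item[(M3)] For $z\in\lambda$, flipping the coordinate $z$ preserves the measure and induces an automorphism $\sigma_z$ of $\mathbb B_\lambda$. If $z\notin Y$, then $\sigma_z$ fixes every element of $\mathbb B_\lambda(Y)$.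
\end{enumerate}

The \emph{Maharam type} of a measure algebra is the least size of a subset that is contained in no proper regular complete subalgebra, and the algebra is \emph{homogeneous} if all its relative algebras have the same type. The algebra $\mathbb B_\lambda$ is atomless and homogeneous of type $\lambda$. Maharam's theorem says that every measure algebra $\mathbb A$ has a partition $\{e_i:i\in I\}$, necessarily countable, and a set $J\subseteq I$ such that $e_i$ is an atom for $i\in I\setminus J$ and $\mathbb A{\upharpoonright}e_i\cong\mathbb B_{\kappa_i}$ for $i\in J$, with $\kappa_i$ an infinite cardinal. The algebras $\mathbb A{\upharpoonright}e_i$, $i\in J$, are the atomless homogeneous components. The set of their types does not depend on the decomposition: each $e_i$, $i\in J$, meets some member $e'$ of a second decomposition, $e'$ is not an atom because no atom lies below $e_i$, and both components have the type of $\mathbb A{\upharpoonright}(e_i\wedge e')$.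

Assume that $\mathbb A$ is not purely atomic, so $J\ne\emptyset$, and identify $\mathbb A{\upharpoonright}e_i$ with $\mathbb B_{\kappa_i}$ for $i\in J$. Then $\kappa=\sup_{i\in J}\kappa_i=\bigcup_{i\in J}\kappa_i$, so one subset of $\kappa$ prescribes coordinates in all components at once. For $X\subseteq\kappa$ let
\[
\mathbb A_X=\{a\in\mathbb A: a\wedge e_i\in\mathbb B_{\kappa_i}(X\cap\kappa_i)\text{ for all }i\in J\}.
\]
By (M1) and distributivity this is a regular complete subalgebra. It contains all $e_i$, and $X\subseteq X'$ implies $\mathbb A_X\subseteq\mathbb A_{X'}$.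

\begin{lemma}\label{lem:support}
\begin{enumerate}
\item[(a)] For every $A\in\mathrm{Part}(\mathbb A)$ there is a countable $X\subseteq\kappa$ with $A\in\mathrm{Part}(\mathbb A_X)$.
\item[(b)] If $\omega\subseteq X\subseteq\kappa$ and $X$ is countable, then $\mathbb A_X$ is isomorphic to a regular complete subalgebra of $\mathbb B_\omega$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) There are countably many pairs $(a,i)\in A\times J$, and each $a\wedge e_i$ has a representative determined by a countable subset of $\kappa_i$. Let $X$ be the union of these subsets.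

(b) Let $\{W_i:i\in I\}$ be a partition of $\mathbb B_\omega$ into cylinders: the $[C(0^j1)]$, $j\in\omega$, if $I$ is infinite, and the $[C(0^j1)]$, $j<n$, together with $[C(0^n)]$ if $|I|=n+1$. Deleting the initial string shows $\mathbb B_\omega{\upharpoonright}W_i\cong\mathbb B_\omega$. For $i\in J$ the set $X\cap\kappa_i\supseteq\omega$ is countably infinite, so (M2) gives an isomorphism $\theta_i$ of $\mathbb A_X{\upharpoonright}e_i=\mathbb B_{\kappa_i}(X\cap\kappa_i)$ onto $\mathbb B_\omega{\upharpoonright}W_i$. For $i\notin J$ let $\theta_i$ map $\{\mathbf 0,e_i\}$ onto $\{\mathbf 0,W_i\}$. Then $a\mapsto\bigvee_i\theta_i(a\wedge e_i)$ is an isomorphism of $\mathbb A_X$ onto $\{c\in\mathbb B_\omega:c\wedge W_i\in\{\mathbf 0,W_i\}\text{ for all }i\notin J\}$, which is closed under complements and suprema.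
\end{proof}

\subsection{Partitions that remember a countable set of coordinates}
For the second lower bound we attach to a countable $X\subseteq\kappa$ a partition such that every partition almost refining it must use all coordinates in $X$. Since finitely many blocks may be lost, each coordinate has to matter for infinitely many blocks. The partition by the position of the first $1$ has this property.

\begin{proposition}\label{prop:kappa}
$\langle[\kappa]^{\le\omega},\subseteq,[\kappa]^{\le\omega}\rangle\le_{\mathrm T}\mathbf{Part}^*(\mathbb A)$.
\end{proposition}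

\begin{proof}
Let $X\in[\kappa]^{\le\omega}$. For $i\in J$ choose distinct $z^i_0,z^i_1,\dots\in\kappa_i$ with $X\cap\kappa_i\subseteq\{z^i_n:n\in\omega\}$, and let $a^i_j\in\mathbb B_{\kappa_i}$ be the class of
\[
\{x\in{}^{\kappa_i}2:\ x(z^i_n)=0\text{ for all }n<j,\ \ x(z^i_j)=1\}.
\]
The $a^i_j$, $j\in\omega$, are nonzero and pairwise disjoint, and the points that they miss satisfy $x(z^i_n)=0$ for all $n$ and form a null set. So they partition $\mathbb A{\upharpoonright}e_i$. For $n\le j$ the flip of $z^i_n$ maps $a^i_j$ to an element disjoint from it, so it does not fix $a^i_j$. By (M3),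
\begin{equation}\label{eq:flip}
a^i_j\in\mathbb B_{\kappa_i}(Y\cap\kappa_i)\ \Longrightarrow\ z^i_0,\dots,z^i_j\in Y\qquad(Y\subseteq\kappa).
\end{equation}
Let $a_j=\bigvee_{i\in J}a^i_j$ and $\varphi(X)=\{a_j:j\in\omega\}\cup\{e_i:i\in I\setminus J\}\in\mathrm{Part}(\mathbb A)$. We join the components in this way because $J$ may be infinite, and a cofinite set of blocks must carry information about all components. For $B\in\mathrm{Part}(\mathbb A)$ let $\psi(B)$ be a countable $Y\subseteq\kappa$ with $B\subseteq\mathbb A_Y$, given by Lemma~\ref{lem:support}(a).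

Suppose $\varphi(X)\le^*B$ and let $Y=\psi(B)$. For all large $j$, the element $a_j$ is a supremum of blocks of $B$ by Lemma~\ref{lem:blocks}(a), so $a_j\in\mathbb A_Y$, and $a^i_j=a_j\wedge e_i\in\mathbb B_{\kappa_i}(Y\cap\kappa_i)$ for every $i\in J$. By \eqref{eq:flip}, $Y$ contains all $z^i_n$. Hence $X=\bigcup_{i\in J}(X\cap\kappa_i)\subseteq Y$.
\end{proof}

\subsection{The dominating and bounding numbers}

\begin{proof}[Proof of Theorem~\ref{thm:general}]
If $\mathbb A$ is purely atomic, the atoms form a partition, and an atom that meets an element lies below it. So this partition refines every partition, and both dominating numbers are $1$. Assume now that $\mathbb A$ is not purely atomic.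

\emph{Upper bound.} Let $\mathcal X$ be cofinal in $[\kappa]^{\le\omega}$ of minimal size. Replacing each $X$ by $X\cup\omega$, we may assume that all members contain $\omega$. For $X\in\mathcal X$, Lemma~\ref{lem:support}(b), Lemma~\ref{lem:sub} and Theorem~\ref{thm:random} give a $\le$-dominating family $\mathcal D_X\subseteq\mathrm{Part}(\mathbb A_X)$ of size at most $\mathrm{cof}(\mathcal N)$. By Lemma~\ref{lem:support}(a) and cofinality, every partition of $\mathbb A$ lies in $\mathrm{Part}(\mathbb A_X)$ for some $X\in\mathcal X$. So $\bigcup_{X\in\mathcal X}\mathcal D_X$ is $\le$-dominating in $\mathrm{Part}(\mathbb A)$, and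
\[
\mathfrak d(\mathbf{Part}^*(\mathbb A))\le\mathfrak d(\mathbf{Part}(\mathbb A))\le|\mathcal X|\cdot\mathrm{cof}(\mathcal N)=\max\{\mathrm{cof}(\mathcal N),\mathrm{cof}([\kappa]^{\le\omega},\subseteq)\}.
\]

\emph{Lower bounds.} Fix $i\in J$. By (M1) and (M2), $\mathbb B_{\kappa_i}(\omega)\cong\mathbb B_\omega$ is a regular complete subalgebra of $\mathbb A{\upharpoonright}e_i$. Theorem~\ref{thm:random} and Lemmas~\ref{lem:sub} and~\ref{lem:rel} give
\begin{equation}\label{eq:null}
\langle\mathcal N,\subseteq,\mathcal N\rangle\le_{\mathrm T}\mathbf{Part}^*(\mathbb B_\omega)\le_{\mathrm T}\mathbf{Part}^*(\mathbb A{\upharpoonright}e_i)\le_{\mathrm T}\mathbf{Part}^*(\mathbb A),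
\end{equation}
so $\mathrm{cof}(\mathcal N)\le\mathfrak d(\mathbf{Part}^*(\mathbb A))$. Proposition~\ref{prop:kappa} gives $\mathrm{cof}([\kappa]^{\le\omega},\subseteq)\le\mathfrak d(\mathbf{Part}^*(\mathbb A))$. This proves the formula for $\mathfrak d$.

\emph{The case $\kappa=\omega$.} All $\kappa_i$ equal $\omega$, so $\mathbb A=\mathbb A_X$ for $X=\omega$. Lemma~\ref{lem:support}(b), Lemma~\ref{lem:sub} and Theorem~\ref{thm:random} give $\mathbf{Part}^*(\mathbb A)\le_{\mathrm T}\langle\mathcal N,\subseteq,\mathcal N\rangle$. With \eqref{eq:null} this is the Tukey equivalence, and $\mathfrak b(\mathbf{Part}^*(\mathbb A))=\mathrm{add}(\mathcal N)$ follows.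

\emph{The case $\kappa>\omega$.} The singletons $\{\alpha\}$, $\alpha<\omega_1$, form an unbounded subset of $[\kappa]^{\le\omega}$, so $\mathfrak b(\mathbf{Part}^*(\mathbb A))\le\omega_1$ by Proposition~\ref{prop:kappa}. By Lemma~\ref{lem:countable}, countable families of partitions are $\le^*$-bounded. Hence $\mathfrak b(\mathbf{Part}^*(\mathbb A))=\omega_1$.
\end{proof}

\begin{remark}
Either term of the maximum can decide the value. For $\kappa=\omega_1$ the countable ordinals are cofinal in $[\kappa]^{\le\omega}$ and $\mathrm{cof}(\mathcal N)\ge\omega_1$, so the dominating number is $\mathrm{cof}(\mathcal N)$. For $\kappa>2^\omega$ a cofinal family covers $\kappa$ by countable sets and so has size at least $\kappa$, while $\mathrm{cof}(\mathcal N)\le2^\omega$ because the Borel null sets are cofinal in $\mathcal N$; the dominating number is then $\mathrm{cof}([\kappa]^{\le\omega},\subseteq)$.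
\end{remark}

\begin{thebibliography}{9}

\bibitem{Ba} Bartoszy\'nski, 1984.

\bibitem{BJ} Bartoszy\'nski and Judah, \emph{Set Theory: On the Structure of the Real Line}.

\bibitem{BHP} J\"org Brendle, Michael Hru\v{s}\'ak, Francesco Parente, \emph{Almost refinement, reaping, and ultrafilter numbers}, arXiv:2410.18595 (2024).

\bibitem{Fr} Fremlin, \emph{Measure Theory}, vol.~5.

\end{thebibliography}
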